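# Closed forcings of size $\kappa^+$ inside a supercompact Prikry extension

Fix a cardinal $\kappa$ and a normal measure $\mathcal U$ over $P_\kappa(\kappa^+)$. The supercompact Prikry forcing $\mathbb P_{\mathcal U}$ (Magidor's forcing) adds an $\omega$-sequence $x_1,x_2,\dots$ of elements of $P_\kappa(\kappa^+)$ with union $\kappa^+$. We ask which other generic objects this sequence carries with it. In Tom Benhamou, Sebastiano Thei, Ben-Zion Weltsch, "On the Intermediate Models of Strongly Compact Prikry Forcing", arXiv:2605.09161 (2026), the question is posed for two forcings: can $\mathrm{Add}(\kappa^+,1)$ consistently be a projection of $\mathbb P_{\mathcal U}$, and can $\mathrm{Col}(\kappa,\kappa^+)$? Here $\mathrm{Add}(\kappa^+,1)$ consists of the partial functions from $\kappa^+$ to $2$ of size $<\kappa^+$, and $\mathrm{Col}(\kappa,\kappa^+)$ of the partial functions from $\kappa$ to $\kappa^+$ of size $<\kappa$, both ordered by reverse inclusion.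

Both answers are yes. If $2^\kappa=\kappa^+$, then every normal $\mathcal U$ works for both forcings. We begin with a smaller forcing, $\mathrm{Add}(\kappa,1)$, where the proof is a few lines long, and then ask what breaks at size $\kappa^+$. The last three sections show that the closure hypothesis in the general theorem cannot be weakened to distributivity.

## 1. A function that meets every dense subset of $\mathrm{Add}(\kappa,1)$

A *forcing* is a nonempty poset, and smaller conditions are stronger. A set $D\subseteq\mathbb Q$ is *open* if it is closed downward. "$<\!\kappa$-closed" means that every decreasing sequence of length $<\kappa$ has a lower bound.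

A normal measure over $P_\kappa(\kappa^+)=\{x\subseteq\kappa^+:|x|<\kappa\}$ is a $\kappa$-complete ultrafilter $\mathcal U$ with two further properties. It is *fine*: $\{x:\gamma\in x\}\in\mathcal U$ for each $\gamma<\kappa^+$. It is *normal*: if $A_\gamma\in\mathcal U$ for all $\gamma<\kappa^+$, then $\{x:\forall\gamma\in x\ (x\in A_\gamma)\}\in\mathcal U$. "For almost all $x$" will mean "for all $x$ in some set in $\mathcal U$".

Textbook facts (Kanamori, *The Higher Infinite*, §22): $\kappa$ is measurable, hence inaccessible, so $\kappa^{<\kappa}=\kappa$. Every function from some $\mu<\kappa$ to $\kappa^+$ is bounded below some $\alpha<\kappa^+$, and $|\alpha|^{<\kappa}\le\kappa^{<\kappa}=\kappa$. Hence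
$$\kappa^{<\kappa}=\kappa,\qquad(\kappa^+)^{<\kappa}=\kappa^+.\tag{1}$$
If $j:V\to M\cong\mathrm{Ult}(V,\mathcal U)$ is the ultrapower embedding, then $\mathrm{crit}(j)=\kappa$, $j(\kappa)>\kappa^+$, and $[\mathrm{id}]_{\mathcal U}=j''\kappa^+$. So by Łoś
$$X\in\mathcal U\iff j''\kappa^+\in j(X),\qquad\text{and}\qquad j''\kappa^+\cap j(\kappa)=\kappa .\tag{2}$$

Let $Z=\{x\in P_\kappa(\kappa^+):x\cap\kappa\in\kappa\}$ and write $\kappa_x=x\cap\kappa$ for $x\in Z$. By (2), $j''\kappa^+\cap j(\kappa)=\kappa\in j(\kappa)$, so $Z\in\mathcal U$. By fineness $\bigcup Z=\kappa^+$. Since each $x\in Z$ has size $<\kappa$, this gives $|Z|\ge\kappa^+$, and $|Z|=\kappa^+$ by (1).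

**Definition 1.1.** A function $F:Z\to\mathbb Q$ *captures* $\mathbb Q$ if $\{x\in Z:F(x)\in D\}\in\mathcal U$ for every dense open $D\subseteq\mathbb Q$.

For example, if $\mathbb Q$ has a minimal element $q$, the constant function with value $q$ captures $\mathbb Q$, since every dense set contains $q$. Without minimal elements, $F$ must really depend on $x$.

**Proposition 1.2.** Let $\mathbb Q$ be a $<\!\kappa$-closed forcing with at most $\kappa^+$ dense open subsets. Then some $F:Z\to\mathbb Q$ captures $\mathbb Q$.

*Proof.* List the dense open sets as $\langle D_\xi:\xi<\kappa^+\rangle$, with repetitions if necessary. Given $x\in Z$, go through the $\xi\in x$ in increasing order and build a decreasing sequence that enters each $D_\xi$ in turn, taking lower bounds at limits. The length is $\mathrm{otp}(x)<\kappa$, so $<\!\kappa$-closure carries us to the end. Let $F(x)$ be a lower bound of the whole sequence. As the $D_\xi$ are open, $F(x)\in D_\xi$ for all $\xi\in x$. Hence $\{x:F(x)\in D_\xi\}\supseteq\{x\in Z:\xi\in x\}\in\mathcal U$ by fineness. $\square$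

Assume now $2^\kappa=\kappa^+$. The forcing $\mathrm{Add}(\kappa,1)$ of partial functions from $\kappa$ to $2$ of size $<\kappa$ has size $\kappa^{<\kappa}=\kappa$. So it has at most $2^\kappa=\kappa^+$ subsets, and Proposition 1.2 applies to it. The same holds for the cone below each of its conditions. Two questions remain. How does a capturing function produce a projection? And what happens when $|\mathbb Q|=\kappa^+$?

## 2. From capturing functions to projections

**The Prikry forcing.** For $x,y\in Z$ put $x\prec y$ iff $x\subseteq y$ and $\mathrm{otp}(x)<\kappa_y$. Conditions of $\mathbb P_{\mathcal U}$ are pairs $(\langle x_1,\dots,x_n\rangle,A)$ with $n\ge0$, $x_1\prec\dots\prec x_n$ in $Z$, $A\in\mathcal U$, $A\subseteq Z$, and $x_n\prec y$ for all $y\in A$ (a vacuous requirement if $n=0$). The sequence is the *stem*. We put $(\langle y_1,\dots,y_m\rangle,B)\le(\langle x_1,\dots,x_n\rangle,A)$ iff $m\ge n$, $y_i=x_i$ for $i\le n$, $y_i\in A$ for $n<i\le m$, and $B\subseteq A$. The greatest element is $1=(\langle\rangle,Z)$.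

An example: for $\beta<\kappa$ let $y_\beta=\beta\cup\{\kappa\}$. Then $y_\beta\in Z$, $\kappa_{y_\beta}=\beta$, $\mathrm{otp}(y_\beta)=\beta+1$. So $y_\beta\subseteq y_{\beta+1}$, but $y_\beta\not\prec y_{\beta+1}$ because $\beta+1\not<\beta+1$. On the other hand $y_\beta\prec y_{\beta+2}$.

We shall use three simple facts. The relation $\prec$ is transitive, because $x\prec y\prec z$ gives $\mathrm{otp}(x)<\kappa_y\le\mathrm{otp}(y)<\kappa_z$. For $x\in Z$ the set $Z_x=\{y\in Z:x\prec y\}$ is in $\mathcal U$: by fineness and $\kappa$-completeness almost all $y\in Z$ contain $x$ as a subset and $\mathrm{otp}(x)$ as an element, and $\mathrm{otp}(x)\in y\cap\kappa=\kappa_y$ means $\mathrm{otp}(x)<\kappa_y$. Finally, if $(s,A)$ is a condition and $x\in A$, then $(s^\frown x,A\cap Z_x)$ is a condition below $(s,A)$. So a generic $G$ yields an infinite sequence $\langle x_n:n\ge1\rangle$, the union of its stems.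

**Projections.** A map $\pi:\mathbb P\to\mathbb R$ between forcings with greatest elements is a *projection* if it is order-preserving, $\pi(1_{\mathbb P})=1_{\mathbb R}$, and for all $p\in\mathbb P$ and $r\le\pi(p)$ there is $p'\le p$ with $\pi(p')\le r$. For example, $(p,q)\mapsto p$ is a projection from $\mathrm{Add}(\kappa,1)\times\mathrm{Add}(\kappa,1)$ to $\mathrm{Add}(\kappa,1)$: given $r\le p$, take $(r,q)\le(p,q)$.

Write $\mathbb B=\mathrm{RO}(\mathbb Q)$ for the Boolean completion, $\mathbb B^+=\mathbb B\setminus\{0\}$, and $e:\mathbb Q\to\mathbb B^+$ for the canonical map; it is order-preserving with dense range, and $q\perp q'$ implies $e(q)\wedge e(q')=0$. We call $\mathbb Q$ *a projection of* $\mathbb P$ if there is a projection $\pi:\mathbb P\to\mathbb B^+$.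

**Lemma 2.1.** Let $\pi:\mathbb P\to\mathbb B^+$ be a projection, $G$ generic for $\mathbb P$, and $\hat H=\{b:\exists p\in G\ \pi(p)\le b\}$. If $D\subseteq\mathbb B^+$ is dense open, then $\{p:\pi(p)\in D\}$ is dense. The set $\hat H$ is a $V$-generic filter on $\mathbb B^+$, and
$$p\Vdash b\in\hat H\iff\pi(p)\le b.\tag{3}$$

*Proof.* Given $p$ and dense open $D$, choose $r\le\pi(p)$ in $D$ and $p'\le p$ with $\pi(p')\le r$; then $\pi(p')\in D$. So $\hat H$ meets $D$. It is closed upward, and it is directed because $p,p'\in G$ have a common extension $p''\in G$ and $\pi(p'')\le\pi(p),\pi(p')$. In (3), right to left is the definition. If $\pi(p)\not\le b$, then $\pi(p)\wedge-b\ne0$, so some $p'\le p$ has $\pi(p')\le-b$. This $p'$ forces $-b\in\hat H$, hence $b\notin\hat H$. $\square$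

**A first attempt that fails.** Suppose $F$ captures $\mathbb Q$. It is tempting to take the filter generated by $F(x_1),F(x_2),\dots$ along the Prikry sequence. By genericity every dense open set contains some $F(x_n)$. But these conditions do not generate a filter if every condition of $\mathbb Q$ has two incompatible extensions. To see this, let
$$g=\{q\in\mathbb Q:F(y)\le q\text{ for almost all }y\}.$$
Any two elements of $g$ are compatible, and $g$ is closed upward. So $\mathbb Q\setminus g$ is open, and it is dense, since of two incompatible extensions of $q$ at most one is in $g$. Hence $F(x)\notin g$ for almost all $x$. Fix such an $x$. The set $\{q:q\le F(x)\text{ or }q\perp F(x)\}$ is dense open, so it contains $F(y)$ for almost all $y$. Since it is not true that $F(y)\le F(x)$ for almost all $y$, we get $F(y)\perp F(x)$ for almost all $y$. Now given $(s,A)$, we may pick such an $x\in A$ and then a $y\in A\cap Z_x$ with $F(y)\perp F(x)$. By density some $F(x_n)$ and $F(x_{n+1})$ are incompatible.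

The remedy is to let the next Prikry point choose a condition *below* the one already reached. For that we need a capturing function below each condition.

**Proposition 2.2.** Let $\mathbb Q$ be a forcing with $|\mathbb Q|\le\kappa^+$. Suppose that for each $q\in\mathbb Q$ there is $F_q:Z\to\mathbb Q$ with
$$F_q(x)\le q\ \text{ for all }x\in Z,\qquad\{x:F_q(x)\in D\}\in\mathcal U\ \text{ for all dense open }D\subseteq\mathbb Q.\tag{4}$$
Then $\mathbb Q$ is a projection of $\mathbb P_{\mathcal U}$.

*Proof.* **Step 1: attach a condition of $\mathbb Q$ to each stem.** Since $|Z|\ge\kappa^+\ge|\mathbb Q|$, fix a surjection $x\mapsto q(x)$ from $Z$ onto $\mathbb Q$. On nonempty finite sequences from $Z$ define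
$$\rho(\langle x\rangle)=q(x),\qquad\rho(s^\frown x)=F_{\rho(s)}(x).$$
By (4), longer sequences get stronger conditions. The surjection will be used only to show $\pi(1)=1$.

**Step 2: read off a generic filter.** Let $G$ be generic with sequence $\langle x_n\rangle$, and let $H$ be the upward closure in $\mathbb Q$ of the decreasing sequence $\langle\rho(\langle x_1,\dots,x_n\rangle):n\ge1\rangle$. This is a filter. To see that it is $V$-generic, let $D$ be dense open and $(s,A)\in\mathbb P_{\mathcal U}$. Extending, we may assume that $s$ is nonempty. By (4) there is $x\in A$ with $F_{\rho(s)}(x)\in D$. Then $(s^\frown x,A\cap Z_x)\le(s,A)$ forces $\rho(s^\frown x)\in D\cap\dot H$.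

**Step 3: define $\pi$ from what conditions force.** Let $\hat H=\{b\in\mathbb B:\exists q\in H\ e(q)\le b\}$, which is a $V$-generic ultrafilter on $\mathbb B$. Put
$$B_p=\{b\in\mathbb B:p\Vdash b\in\hat H\},\qquad\pi(p)=\bigwedge B_p.$$

**Step 4: verify that $\pi$ is a projection into $\mathbb B^+$.**

*Nonzero.* Suppose $\bigwedge B_p=0$. For each $c\neq0$ some $b\in B_p$ has $c\not\le b$, and then $c-b\ne0$ is below $c$ and disjoint from $b$. So $\{c\ne0:\exists b\in B_p\ c\wedge b=0\}$ is dense. If $p\in G$, then $\hat H$ meets this set in $V[G]$ while $B_p\subseteq\hat H$, which is impossible for a filter.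

*Order.* If $p'\le p$ then $B_p\subseteq B_{p'}$, so $\pi(p')\le\pi(p)$.

*Greatest element.* Suppose $1\Vdash b\in\hat H$ with $b\ne1$. Take $q$ with $e(q)\le-b$ and $x$ with $q(x)=q$. Then $(\langle x\rangle,Z_x)$ forces $q\in H$, so it forces $-b\in\hat H$, a contradiction. Hence $B_1=\{1\}$ and $\pi(1)=1$.

*Lifting.* Let $0\ne r\le\pi(p)$. If $p\Vdash-r\in\hat H$, then $r\le\pi(p)\le-r$, so $r=0$, a contradiction. So some $p'\le p$ forces $-r\notin\hat H$, that is, $r\in\hat H$. Then $r\in B_{p'}$ and $\pi(p')\le r$. $\square$

Applying Proposition 1.2 to the cones of $\mathrm{Add}(\kappa,1)$ gives functions as in (4), because $D\cap\{q':q'\le q\}$ is dense open in the cone below $q$ whenever $D$ is dense open in $\mathbb Q$. So under $2^\kappa=\kappa^+$ the forcing $\mathrm{Add}(\kappa,1)$ is a projection of $\mathbb P_{\mathcal U}$. That is the easy case.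

## 3. Where the listing of dense sets stops at size $\kappa^+$

Proposition 2.2 already allows $|\mathbb Q|=\kappa^+$. What changes is Proposition 1.2. Its proof used a list $\langle D_\xi:\xi<\kappa^+\rangle$ of dense open sets, indexed by $\kappa^+$ so that $x\in P_\kappa(\kappa^+)$ selects fewer than $\kappa$ of them. Meeting $D_\xi$ takes care of every $D\supseteq D_\xi$, so it would be enough that each dense open set contains a listed one. For our two forcings no list of length $\kappa^+$ does this.

Indeed, let $\mathbb Q$ have no minimal elements and a maximal antichain $\{a_\xi:\xi<\kappa^+\}$ listed without repetition. In $\mathrm{Col}(\kappa,\kappa^+)$ take $a_\xi=\{(0,\xi)\}$. In $\mathrm{Add}(\kappa^+,1)$ with $2^\kappa=\kappa^+$ take the $2^\kappa$ functions from $\kappa$ to $2$. Given any dense open sets $D_\xi$ ($\xi<\kappa^+$), pick $d_\xi\le a_\xi$ in $D_\xi$ and let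
$$D=\{q:\exists\xi<\kappa^+\ (q\le a_\xi\text{ and }d_\xi\not\le q)\}.$$
Then $D$ is open. It is dense: any condition extends to some $q\le a_\xi$, and if $d_\xi\le q$, then any $q'<d_\xi$ is an element of $D$ below $q$. But $d_\xi\notin D$, since $a_\xi$ is the only member of the antichain above $d_\xi$. So $D_\xi\not\subseteq D$ for every $\xi$.

What survives is the count on small pieces. A subset $T\subseteq\mathbb Q$ of size $\kappa$ has only $2^\kappa=\kappa^+$ subsets, so the *traces* $D\cap T$ can be listed in length $\kappa^+$, even though the sets $D$ cannot. This helps if three things hold: every $D$ has a trace $D\cap T$ that is dense in $T$ for some piece $T$ from a family of $\kappa^+$ pieces; the pieces are $<\!\kappa$-closed, so that we can meet many traces without leaving $T$; and the pieces are nested, so that we can go from one to the next. Once we leave a piece we cannot come back to it, so the pieces must be visited in increasing order.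

## 4. Slicing $\mathbb Q$ into $\kappa^+$ closed pieces

**Theorem 4.1.** Assume $2^\kappa=\kappa^+$. Every $<\!\kappa$-closed forcing with a dense subset of size $\le\kappa^+$ is a projection of $\mathbb P_{\mathcal U}$. In particular $\mathrm{Add}(\kappa^+,1)$ and $\mathrm{Col}(\kappa,\kappa^+)$ are.

**Lemma 4.2.** Assume $2^\kappa=\kappa^+$. If $\mathbb Q$ is a $<\!\kappa$-closed forcing with $|\mathbb Q|\le\kappa^+$, then some $F:Z\to\mathbb Q$ captures $\mathbb Q$.

*Proof.* **Step 1: build the slices.** Enumerate $\mathbb Q=\{q_\xi:\xi<\kappa^+\}$, possibly with repetitions. Let $L$ choose a lower bound in $\mathbb Q$ for each decreasing sequence of length $<\kappa$. For $X\subseteq\mathbb Q$ with $|X|\le\kappa$ let $\mathrm{cl}(X)$ be the least superset of $X$ closed under $L$. It is obtained in $\kappa$ steps: set $X_0=X$, at successors add $L(\vec q)$ for all decreasing $\vec q$ of length $<\kappa$ from $X_i$, and take unions at limits. Each $X_i$ has size $\le\kappa$ by $\kappa^{<\kappa}=\kappa$, and $X_\kappa$ is closed under $L$ because $\kappa$ is regular. So $|\mathrm{cl}(X)|\le\kappa$.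 Define
$$T_\alpha=\mathrm{cl}\Big(\{q_0\}\cup\bigcup_{\beta<\alpha}T_\beta\cup\{q_\xi:\xi<\alpha\}\Big)\qquad(\alpha<\kappa^+).$$
The $T_\alpha$ are increasing, nonempty, of size $\le\kappa$, with union $\mathbb Q$. Each $T_\alpha$ is $<\!\kappa$-closed in the strong sense that a decreasing sequence of length $<\kappa$ from $T_\alpha$ has a lower bound *in* $T_\alpha$. Finally,
$$\mathrm{cof}(\alpha)=\kappa\ \Longrightarrow\ T_\alpha=\bigcup_{\beta<\alpha}T_\beta .\tag{5}$$
Indeed the union contains $q_0$ and all $q_\xi$ with $\xi<\alpha$ (as $q_\xi\in T_{\xi+1}$). It is closed under $L$, because a sequence of length $<\kappa$ from it already lies in one $T_\beta$, $\beta<\alpha$.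

**Step 2: every dense open set has a dense trace.** Let $D\subseteq\mathbb Q$ be dense open. We find $\alpha<\kappa^+$ such that $D\cap T_\alpha$ is dense in $T_\alpha$; it is clearly open in $T_\alpha$. For $q\in\mathbb Q$ pick $d(q)\le q$ in $D$. Since $|T_\beta|\le\kappa$, each $d''T_\beta$ is included in some $T_{\beta'}$ with $\beta'<\kappa^+$. So there is a strictly increasing continuous sequence $\langle\beta_i:i<\kappa\rangle$ with $d''T_{\beta_i}\subseteq T_{\beta_{i+1}}$. Let $\alpha=\sup_i\beta_i$. Then $\mathrm{cof}(\alpha)=\kappa$, and by (5) $T_\alpha=\bigcup_iT_{\beta_i}$ is closed under $d$. Thus each $q\in T_\alpha$ has $d(q)\in D\cap T_\alpha$ below it.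

**Step 3: list the traces and define $F$.** For each $\alpha<\kappa^+$ let $\langle E_{\alpha,\xi}:\xi<\kappa^+\rangle$ list, with repetitions, all dense open subsets of $T_\alpha$; there are at most $2^\kappa=\kappa^+$ of them, and this is where the hypothesis enters. Fix $x\in Z$. By recursion on $\alpha\in x$, in increasing order, choose $r_\alpha(x)$ such that
$$r_\alpha(x)\in T_\alpha,\qquad r_\alpha(x)\le r_\beta(x)\text{ for }\beta\in x\cap\alpha,\qquad r_\alpha(x)\in E_{\alpha,\xi}\text{ for all }\xi\in x .\tag{6}$$
At stage $\alpha$ the sequence $\langle r_\beta(x):\beta\in x\cap\alpha\rangle$ is decreasing, has length $<\kappa$, and lies in $T_\alpha$ because $T_\beta\subseteq T_\alpha$. So it has a lower bound in $T_\alpha$ (if $x\cap\alpha=\emptyset$, take any element of $T_\alpha$). Below it, enter the sets $E_{\alpha,\xi}$, $\xi\in x$, one after another, staying in $T_\alpha$. This takes $\mathrm{otp}(x)<\kappa$ steps, with lower bounds in $T_\alpha$ at limits and at the end. The final lower bound is in every $E_{\alpha,\xi}$, $\xi\in x$, by openness in $T_\alpha$; call it $r_\alpha(x)$.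 Let $F(x)\in\mathbb Q$ be a lower bound of $\langle r_\alpha(x):\alpha\in x\rangle$.

**Step 4: $F$ captures $\mathbb Q$.** Let $D$ be dense open. By Step 2 choose $\alpha$ with $D\cap T_\alpha$ dense open in $T_\alpha$, and let $\xi$ be such that $D\cap T_\alpha=E_{\alpha,\xi}$. By fineness almost all $x\in Z$ contain both $\alpha$ and $\xi$. For such $x$, $F(x)\le r_\alpha(x)\in E_{\alpha,\xi}\subseteq D$, so $F(x)\in D$. $\square$

In the ultrapower, Lemma 4.2 says that $r=[F]_{\mathcal U}\in j(\mathbb Q)$ lies in $j(D)$ for every dense open $D\subseteq\mathbb Q$; this is just Łoś's theorem.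

*Proof of Theorem 4.1.* **Step 1: reduce to $|\mathbb Q|\le\kappa^+$.** Let $\mathbb Q$ be $<\!\kappa$-closed with a dense subset $\mathbb Q_0$ of size $\le\kappa^+$. Close $\mathbb Q_0$ under a function that chooses lower bounds in $\mathbb Q$ of decreasing sequences of length $<\kappa$. As in Step 1 of Lemma 4.2 this takes $\kappa$ steps, and by $(\kappa^+)^{<\kappa}=\kappa^+$ the result $\mathbb Q_1$ has size $\le\kappa^+$. It is dense in $\mathbb Q$ and $<\!\kappa$-closed, and it has the same Boolean completion. So we may replace $\mathbb Q$ by $\mathbb Q_1$.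

**Step 2: capture every cone.** For $q\in\mathbb Q$ the cone $\{q':q'\le q\}$ is $<\!\kappa$-closed of size $\le\kappa^+$. Lemma 4.2 gives a function $F_q$ from $Z$ into the cone that captures it. If $D$ is dense open in $\mathbb Q$, its intersection with the cone is dense open in the cone, so (4) holds. Proposition 2.2 finishes the proof for $\mathbb Q$.

**Step 3: the two forcings.** Assume $2^\kappa=\kappa^+$. $\mathrm{Add}(\kappa^+,1)$ is $<\!\kappa^+$-closed (take unions) and has size $(\kappa^+)^\kappa=2^\kappa=\kappa^+$. $\mathrm{Col}(\kappa,\kappa^+)$ is $<\!\kappa$-closed by regularity of $\kappa$ and has size $(\kappa^+)^{<\kappa}=\kappa^+$. $\blacksquare$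

## 5. Consistency, and how far $2^\kappa=\kappa^+$ is needed

**Corollary 5.1.** If ZFC + "there is a supercompact cardinal" is consistent, then so is ZFC + "there is a $\kappa^+$-supercompact $\kappa$ such that, for every normal $\mathcal U$ over $P_\kappa(\kappa^+)$, both $\mathrm{Add}(\kappa^+,1)$ and $\mathrm{Col}(\kappa,\kappa^+)$ are projections of $\mathbb P_{\mathcal U}$".

*Proof.* We need a model of $2^\kappa=\kappa^+$ in which $\kappa$ is $\kappa^+$-supercompact. Let $\kappa$ be supercompact. By Laver (Israel J. Math. 29, 1978) there is a forcing extension $V_1$ in which $\kappa$ is supercompact and remains so after every $\kappa$-directed closed forcing. Let $g:\kappa^+\to2$ be $V_1$-generic for $\mathrm{Add}(\kappa^+,1)$. This forcing is $\kappa$-directed closed, since the union of a directed set of fewer than $\kappa$ conditions is a condition. So $\kappa$ is supercompact in $V_1[g]$, and normal measures over $P_\kappa(\kappa^+)$ exist there.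

The forcing is closed under unions of length $\le\kappa$, so it adds no new subsets of $\kappa$ and preserves $\kappa^+$. Given $a:\kappa\to2$ in $V_1$, the domain of a condition has size $\le\kappa$, so it is bounded in $\kappa^+$ and disjoint from $[\kappa\cdot\alpha,\kappa\cdot\alpha+\kappa)$ for some $\alpha<\kappa^+$. We can extend the condition by copying $a$ onto that block. By density,
$$\text{every }a\in({}^\kappa2)^{V_1}\text{ equals }\big(i\mapsto g(\kappa\cdot\alpha+i)\big)\text{ for some }\alpha<\kappa^+ .\tag{7}$$
So $2^\kappa=\kappa^+$ in $V_1[g]$, and Theorem 4.1 applies there. $\blacksquare$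

Hence the answer to both halves of the question is yes.

**Theorem 5.2.** For every $\mathcal U$, $\mathrm{Add}(\kappa^+,1)$ is a projection of $\mathbb P_{\mathcal U}$ iff $2^\kappa=\kappa^+$. Also, if $2^\kappa=\kappa^+$ and $\lambda\ge\kappa$ is a cardinal, then $\mathrm{Col}(\kappa,\lambda)$ is a projection of $\mathbb P_{\mathcal U}$ iff $\lambda\le\kappa^+$.

*Proof.* **Step 1: $\mathbb P_{\mathcal U}$ preserves $\kappa^{++}$.** There are at most $(\kappa^+)^{<\kappa}=\kappa^+$ stems, and two conditions with the same stem are compatible (intersect the measure-one sets). So $\mathbb P_{\mathcal U}$ has the $\kappa^{++}$-c.c.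

**Step 2: $\mathrm{Add}(\kappa^+,1)$ forces our hand.** If it is a projection, then by Lemma 2.1 $V[G]$ contains a $V$-generic $g:\kappa^+\to2$. The density argument for (7) did not use anything about $2^\kappa$. So in $V[G]$ there is a surjection from $(\kappa^+)^V$ onto $({}^\kappa2)^V$. If $2^\kappa\ge\kappa^{++}$ held in $V$, this would collapse $\kappa^{++}$, contrary to Step 1. So $2^\kappa=\kappa^+$. The converse is Theorem 4.1.

**Step 3: the collapses.** For $\lambda\ge\kappa^{++}$, a generic for $\mathrm{Col}(\kappa,\lambda)$ gives a map from $\kappa$ onto $\lambda$, which collapses $\kappa^{++}$; by Step 1 this forcing is not a projection. If $2^\kappa=\kappa^+$ and $\kappa\le\lambda\le\kappa^+$, then $\mathrm{Col}(\kappa,\lambda)$ is $<\!\kappa$-closed of size $\le(\kappa^+)^{<\kappa}=\kappa^+$, and Theorem 4.1 applies. $\blacksquare$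

The argument does not determine whether $2^\kappa=\kappa^+$ is necessary for $\mathrm{Col}(\kappa,\kappa^+)$.

## 6. Diagonal intersections and the Prikry property

We turn to a limitation on projections, for which we need two standard tools.

**Lemma 6.1.** Let $A_t\in\mathcal U$ for each finite $\prec$-increasing sequence $t$ from $Z$. Then
$$\triangle A_t=\{x\in Z:x\in A_t\text{ for all }t\text{ all of whose entries are }\prec x\}\in\mathcal U.$$

*Proof.* By (2) we must show that $j''\kappa^+\in j(\vec A)_{t'}$ for every sequence $t'$ in the domain of $j(\vec A)$ whose entries are all $j(\prec)$-below $j''\kappa^+$. An entry $y'$ is in $j(Z)$, is a subset of $j''\kappa^+$, and has order type $<j''\kappa^+\cap j(\kappa)=\kappa$. So $y'=j''y$ with $y=j^{-1}[y']\in P_\kappa(\kappa^+)$, and $j''y=j(y)$ because $|y|<\kappa$. By elementarity $y\in Z$. Hence $t'=j(t)$ for a finite $\prec$-increasing $t$ from $Z$, and $j(\vec A)_{j(t)}=j(A_t)\ni j''\kappa^+$ since $A_t\in\mathcal U$. $\square$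

**Lemma 6.2 (Prikry property;** Magidor, *On the singular cardinals problem I*, 1977; Gitik, *Prikry-type forcings*, Handbook of Set Theory**).** For every $(s,A)\in\mathbb P_{\mathcal U}$ and every statement $\sigma$ of the forcing language there is $A'\subseteq A$ in $\mathcal U$ such that $(s,A')$ decides $\sigma$.

*Proof.* **Step 1: make the next point uninformative.** For each stem $t$ split $\{x:t^\frown x\text{ is a stem}\}\in\mathcal U$ into three sets: those $x$ for which some $(t^\frown x,B)$ forces $\sigma$; those for which some $(t^\frown x,B)$ forces $\neg\sigma$; the rest. The first two are disjoint, because conditions with the same stem are compatible. Let $A_t$ be the one of the three that is in $\mathcal U$, and let $A^*=A\cap\triangle A_t$.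

**Step 2: shorten the stem.** Among the conditions below $(s,A^*)$ that decide $\sigma$ pick $(t,B)$ with $t$ as short as possible; say it forces $\sigma$, the other case being the same. If $t=s$ we are done with $A'=B$. Otherwise $t=t'^\frown x$ where $x\in A^*$ and all entries of $t'$ are $\prec x$, so $x\in A_{t'}$. Hence $A_{t'}$ is the first of the three sets for $t'$, and for each $y\in A_{t'}$ there is $B_y$ with $(t'^\frown y,B_y)\Vdash\sigma$. Let
$$B'=A^*\cap A_{t'}\cap\{z\in Z:z\in B_y\text{ for all }y\in A_{t'}\text{ with }y\prec z\},$$
which is in $\mathcal U$ by Lemma 6.1. Then $(t',B')\le(s,A^*)$. Any condition below $(t',B')$ with a longer stem has the form $(t'^\frown y^\frown u,C)$ with $y\in A_{t'}$ and with all entries of $u$ and all elements of $C$ in $B'$ and $\succ y$, hence in $B_y$. So it is below $(t'^\frown y,B_y)$ and forces $\sigma$. Thus $(t',B')\Vdash\sigma$, contradicting the choice of $t$. $\square$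

## 7. Distributive projections and stationary subsets of $\kappa^+$

A forcing is *$\le\!\kappa$-distributive* if the intersection of any $\le\kappa$ dense open sets is dense. This passes from $\mathbb Q$ to $\mathbb B^+$. First, if $D\subseteq\mathbb B^+$ is dense open, then $e^{-1}[D]$ is dense open in $\mathbb Q$. It is open because $e$ is order-preserving. For density, given $q$, pick $b\le e(q)$ in $D$ and $q'$ with $e(q')\le b$; then $q',q$ are compatible, and a common extension is mapped into $D$. Second, given $\le\kappa$ dense open sets of $\mathbb B^+$ and $b\in\mathbb B^+$, pick $q$ with $e(q)\le b$ and extend it into the intersection of the preimages.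

**Theorem 7.1.** If $\mathbb Q$ is $\le\!\kappa$-distributive and a projection of $\mathbb P_{\mathcal U}$, then $\mathbb Q$ preserves the stationarity of every stationary $S\subseteq\kappa^+\cap\mathrm{cof}(<\!\kappa)$.

Suppose $\dot C$ is a name for a club of $\kappa^+$ in the extension by $\mathbb Q$. If we can bound the next point of $\dot C$ above each $\alpha$ by some $g(\alpha)$ decided in $V$, without lengthening the stem, then a point $\gamma\in S$ closed under $g$ will be forced into $\dot C$. So we want to bound names $\dot\tau$ for ordinals below $\kappa^+$ by conditions with a fixed stem $s$. The natural attempt is to apply the Prikry property to "$\dot\tau<\gamma$" for each $\gamma$. If one of these is decided positively, we are done. If all are decided negatively, we have sets $A_\gamma\in\mathcal U$ with $(s,A_\gamma)\Vdash\dot\tau\ge\gamma$ for all $\gamma<\kappa^+$, and there the attempt stops: intersecting $\kappa^+$ many sets is not allowed, so there is no contradiction. Indeed for $\mathbb P_{\mathcal U}$-names there is none. If $|s|=n$ and $\dot\tau=\sup\dot x_{n+1}$, then $(s,\{x\in A:\gamma\in x\})\Vdash\dot\tau\ge\gamma$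 for every $\gamma$. What has to be used is that $\dot\tau$ is a name in the distributive forcing. We use it through a rank that counts how many more Prikry points a stem needs before a given dense set is reached.

Fix a projection $\pi:\mathbb P_{\mathcal U}\to\mathbb B^+$ and let $\hat H$ be as in Lemma 2.1. A $\mathbb B$-name is evaluated in $V[G]$ using $\hat H$.

**Definition 7.2.** Let $D\subseteq\mathbb B^+$ be dense open. A stem $t$ is *$0$-good for $D$* if $\pi(t,A)\in D$ for some $(t,A)\in\mathbb P_{\mathcal U}$. It is *$(n+1)$-good for $D$* if for almost all $x$, $t^\frown x$ is a stem that is $n$-good for $D$.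

An example, for the projection built in Proposition 2.2 (distributivity plays no role in the definition): let $D_0\subseteq\mathbb Q$ be dense open and $D=\{b\in\mathbb B^+:\exists q\in D_0\ b\le e(q)\}$. Given $x\in Z$, almost all $y$ satisfy $x\prec y$ and $F_{q(x)}(y)\in D_0$. Any condition with stem $\langle x,y\rangle$ forces $\rho(\langle x,y\rangle)=F_{q(x)}(y)\in H$, so its image under $\pi$ is $\le e(F_{q(x)}(y))$ and lies in $D$. Thus $\langle x\rangle$ is $1$-good for $D$, and the empty stem is $2$-good.

If $t$ is $0$-good, witnessed by $(t,A)$, then for $x\in A$ we have $\pi(t^\frown x,A\cap Z_x)\le\pi(t,A)\in D$, so $t^\frown x$ is $0$-good. Hence $0$-good implies $1$-good, and by induction $n$-good implies $(n+1)$-good. Also by induction, if $D\subseteq D'$, then $n$-good for $D$ implies $n$-good for $D'$.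

**Lemma 7.3.** Every stem $s$ is $n$-good for $D$ for some $n$.

*Proof.* Call a stem bad if it is $n$-good for no $n$. If $t$ is bad, then $A_t=\{x:t^\frown x\text{ is a bad stem}\}\in\mathcal U$. Otherwise, almost all $x$ would have $t^\frown x$ a stem that is $n$-good for some $n$ depending on $x$; by countable completeness a single $n$ would serve almost all $x$, and $t$ would be $(n+1)$-good. For the other sequences put $A_t=Z$. Suppose $s$ is bad and let $A^*=\triangle A_t\cap\{x:s^\frown x\text{ is a stem}\}$. Every condition below $(s,A^*)$ has a bad stem, by induction on its length: if $t$ is bad and the next point $x\in A^*$ satisfies $u\prec x$ for all entries $u$ of $t$, then $x\in A_t$, so $t^\frown x$ is bad. But by Lemma 2.1 some condition $p\le(s,A^*)$ has $\pi(p)\in D$, and its stem is $0$-good, a contradiction. $\square$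

Let $n_s(D)$ be the least $n$ such that $s$ is $n$-good for $D$. If $D\subseteq D'$ then $n_s(D')\le n_s(D)$.

**Lemma 7.4.** If $\mathbb Q$ is $\le\!\kappa$-distributive, then $n_s=\max_Dn_s(D)<\omega$ exists for every stem $s$.

*Proof.* Otherwise there are dense open $D_k$ with $n_s(D_k)\ge k$ for each $k<\omega$. By distributivity $D=\bigcap_kD_k$ is dense open, and $n_s(D)\ge n_s(D_k)\ge k$ for all $k$, contradicting Lemma 7.3. $\square$

*Proof of Theorem 7.1.* **Step 1: set up a counterexample and choose the stem.** Suppose $S\subseteq\kappa^+\cap\mathrm{cof}(<\!\kappa)$ is stationary and $b_0\in\mathbb B^+$ forces that $\dot C$ is a club in $\kappa^+$ disjoint from $S$. Changing $\dot C$ to a name for $\kappa^+$ outside $b_0$, we may assume every condition of $\mathbb B^+$ forces $\dot C$ to be a club in $\kappa^+$. Since $b_0\le1=\pi(1)$, there is $p_0$ with $\pi(p_0)\le b_0$. Among the stems of conditions below $p_0$ let $s$ be one with $n_s$ minimal, put $n=n_s$, and fix $(s,A_1)\le p_0$. For $x\in A_1$ the condition $(s^\frown x,A_1\cap Z_x)$ is below $p_0$, so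
$$n_{s^\frown x}\ge n\qquad\text{for all }x\in A_1.\tag{8}$$

**Step 2: bound names without lengthening $s$.** We claim:

$(*)$ for every $\mathbb B$-name $\dot\tau$ for an ordinal $<\kappa^+$ there are $\gamma<\kappa^+$ and $A\subseteq A_1$ in $\mathcal U$ with $(s,A)\Vdash\dot\tau<\gamma$.

*The case $n=0$.* The set of $b$ that decide the value of $\dot\tau$ is dense open, so $s$ is $0$-good for it: some $\pi(s,A)$ forces $\dot\tau=\eta$. As $\pi(s,A\cap A_1)\le\pi(s,A)$, (3) gives $(s,A\cap A_1)\Vdash\dot\tau=\eta$. Take $\gamma=\eta+1$.

*The case $n\ge1$.* Suppose $(*)$ fails for $\dot\tau$. We look for a dense set that contradicts (8).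

First we make the failure uniform. For each $\gamma<\kappa^+$ the Prikry property gives $A_\gamma\subseteq A_1$ in $\mathcal U$ such that $(s,A_\gamma)$ decides $\dot\tau<\gamma$; since $(*)$ fails, $(s,A_\gamma)\Vdash\dot\tau\ge\gamma$. By normality $A=\{x\in A_1:\forall\gamma\in x\ (x\in A_\gamma)\}\in\mathcal U$. For $x\in A$ let $A^x=Z_x\cap A_1\cap\bigcap_{\gamma\in x}A_\gamma$, which is in $\mathcal U$ since $|x|<\kappa$. For each $\gamma\in x$ we have $x\in A_\gamma$ and $A^x\subseteq A_\gamma$, so $(s^\frown x,A^x)\le(s,A_\gamma)$. Therefore
$$(s^\frown x,A^x)\Vdash\dot\tau\ge\sup x\qquad(x\in A).\tag{9}$$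

Next we collect the dense sets that are hard to reach. By (8), for each $x\in A$ there is a dense open $D_x$ with $n_{s^\frown x}(D_x)\ge n$; that is, $s^\frown x$ is *not* $(n-1)$-good for $D_x$. There are $\kappa^+$ many $D_x$, too many to intersect. But $\dot\tau$ can be used to select $\kappa$ of them at a time. Let
$$D^*=\{b\in\mathbb B^+:\exists\eta<\kappa^+\ \big(b\Vdash\dot\tau=\eta\text{ and }b\in D_x\text{ for all }x\in A\text{ with }\sup x\le\eta\big)\}.$$
For fixed $\eta$, $|\{x\in A:\sup x\le\eta\}|\le|P_\kappa(\eta+1)|\le\kappa^{<\kappa}=\kappa$. So, given $b$, we can first decide $\dot\tau=\eta$ and then, by $\le\!\kappa$-distributivity, enter all relevant $D_x$ at once. Hence $D^*$ is dense, and it is clearly open.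

Now $n_s(D^*)\le n_s=n$, so $s$ is $n$-good for $D^*$. As $n\ge1$, almost all $x$ have $s^\frown x$ $(n-1)$-good for $D^*$. Fix such an $x\in A$. We transfer goodness from $D^*$ to $D_x$:

*Subclaim.* If $t$ is $m$-good for $D^*$ and some $(t,A')\Vdash\dot\tau\ge\sup x$, then $t$ is $m$-good for $D_x$.

For $m=0$ let $\pi(t,B)\in D^*$ and $b=\pi(t,A'\cap B)$. Then $b\in D^*$ since $D^*$ is open, so $b\Vdash\dot\tau=\eta$ for some $\eta$ as in the definition of $D^*$. The condition $(t,A'\cap B)$ forces $b\in\hat H$, hence $\dot\tau=\eta$; being below $(t,A')$, it also forces $\dot\tau\ge\sup x$. So $\sup x\le\eta$, and therefore $b\in D_x$. For $m+1$: for almost all $y$ we have $y\in A'$ and $t^\frown y$ is $m$-good for $D^*$. For such $y$, $(t^\frown y,A'\cap Z_y)\le(t,A')$ forces $\dot\tau\ge\sup x$, so $t^\frown y$ is $m$-good for $D_x$ by the induction hypothesis. Hence $t$ is $(m+1)$-good for $D_x$.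

By (9) the Subclaim applies to $t=s^\frown x$, $A'=A^x$, $m=n-1$. So $s^\frown x$ is $(n-1)$-good for $D_x$, contradicting the choice of $D_x$. This proves $(*)$.

**Step 3: put a point of $S$ into $\dot C$.** For $\alpha<\kappa^+$ let $\dot\tau_\alpha=\min(\dot C\setminus(\alpha+1))$. By $(*)$ choose $g(\alpha)<\kappa^+$ and $A^\alpha\subseteq A_1$ in $\mathcal U$ with $(s,A^\alpha)\Vdash\dot\tau_\alpha<g(\alpha)$. The limit ordinals $\gamma<\kappa^+$ with $g''\gamma\subseteq\gamma$ form a club, so there is one in $S$. Then $\mu=\mathrm{cof}(\gamma)<\kappa$; let $\{\alpha_i:i<\mu\}$ be cofinal in $\gamma$. By $\kappa$-completeness $(s,\bigcap_{i<\mu}A^{\alpha_i})$ is a condition, and it is below $p_0$. It forces $\alpha_i<\dot\tau_{\alpha_i}<g(\alpha_i)<\gamma$ for all $i<\mu$, so $\dot C$ is unbounded in $\gamma$ and $\gamma\in\dot C\cap S$. But $\pi(p_0)\le b_0$, so $p_0$ forces $b_0\in\hat H$ and hence $\dot C\cap S=\emptyset$, a contradiction. $\blacksquare$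

The hypothesis $S\subseteq\mathrm{cof}(<\!\kappa)$ was used exactly once, to intersect the sets $A^{\alpha_i}$ in Step 3.

## 8. A distributive forcing of size $\kappa^+$ that is not a projection

**Corollary 8.1.** It is consistent, relative to a supercompact cardinal, that $2^\kappa=\kappa^+$, $\kappa$ is $\kappa^+$-supercompact, and some $\le\!\kappa$-distributive forcing of size $\kappa^+$ is not a projection of $\mathbb P_{\mathcal U}$ for any normal $\mathcal U$ over $P_\kappa(\kappa^+)$. So "closed" in Theorem 4.1 cannot be weakened to "distributive".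

*Proof.* By Theorem 7.1 it suffices to find a distributive forcing that destroys a stationary set of ordinals of cofinality $\omega$. We shoot a club through the complement of a generic stationary set.

**Step 1: the model.** Let $V_1$ be Laver's model as in Corollary 5.1, let $f:\kappa^+\to2$ be $V_1$-generic for $\mathrm{Add}(\kappa^+,1)$, and let $W=V_1[f]$. As we saw, in $W$ the cardinal $\kappa$ is supercompact and $2^\kappa=\kappa^+$. Moreover $W$ has the same $\kappa$-sequences of ordinals as $V_1$. We use the dense set of conditions whose domain is an ordinal $<\kappa^+$. Let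
$$S=\{\alpha<\kappa^+:\mathrm{cof}(\alpha)=\omega,\ f(\alpha)=1\}.$$
In $W$, let $\mathbb Q$ be the set of closed bounded $c\subseteq\kappa^+$ (including $\emptyset$) with $c\cap S=\emptyset$, ordered by end-extension. Then $|\mathbb Q|\le(\kappa^+)^\kappa=\kappa^+$, and $|\mathbb Q|=\kappa^+$ because $\{\alpha+1\}\in\mathbb Q$ for every $\alpha<\kappa^+$.

**Step 2: $S$ is stationary in $W$.** Suppose $p$ forces $\dot C$ to be a club in $\kappa^+$. Build $p=p_0\ge p_1\ge\cdots$ and ordinals $\beta_k$ with $\mathrm{dom}(p_k)<\beta_k<\mathrm{dom}(p_{k+1})$ and $p_{k+1}\Vdash\beta_k\in\dot C$. Let $\beta=\sup_k\beta_k$, an ordinal of cofinality $\omega$. Then $\bigcup_kp_k$ has domain $\beta$, and $\bigcup_kp_k\cup\{(\beta,1)\}$ is a condition forcing $\beta\in\dot C\cap\dot S$.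

**Step 3: $\mathbb Q$ is $\le\!\kappa$-distributive in $W$.** Let $p$ force that $\langle\dot D_i:i<\kappa\rangle$ are dense open in $\dot{\mathbb Q}$ and that a given condition is in $\dot{\mathbb Q}$. That condition has size $\le\kappa$, so it is in $V_1$; strengthening $p$, we may assume it is a fixed set $c\in V_1$. We find an extension of $p$ that forces some end-extension of $c$ into all $\dot D_i$. Working in $V_1$, build $p_i\le p$ decreasing and $c_i$ end-extending one another, for $i\le\kappa$, with
$$\mathrm{dom}(p_i)=\gamma_i>\sup c_i,\qquad p_i\Vdash c_i\in\dot{\mathbb Q}.\tag{10}$$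
Start with $c_0=c$ and some $p_0\le p$ with ordinal domain $>\sup c$.

*Successors.* The ordinal $\gamma_i+1$ is above $\sup c_i$, and as a successor it is not in $S$. So $p_i\Vdash c_i\cup\{\gamma_i+1\}\in\dot{\mathbb Q}$. Since $\dot D_i$ is forced to be dense and bounded subsets of $\kappa^+$ in the extension are in $V_1$, there are $p_{i+1}\le p_i$ and $c_{i+1}\in V_1$ end-extending $c_i\cup\{\gamma_i+1\}$ with $p_{i+1}\Vdash c_{i+1}\in\dot D_i$. Extending $p_{i+1}$, we may assume $\gamma_{i+1}=\mathrm{dom}(p_{i+1})>\max c_{i+1}$. Note that $\gamma_i<\max c_{i+1}<\gamma_{i+1}$.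

*Limits $i\le\kappa$.* Let $\gamma^*=\sup_{j<i}\gamma_j=\sup_{j<i}\max c_{j+1}<\kappa^+$, and put
$$c_i=\bigcup_{j<i}c_j\cup\{\gamma^*\},\qquad p_i=\bigcup_{j<i}p_j\cup\{(\gamma^*,0)\}.$$
Then $c_i$ is closed and end-extends every $c_j$, and $\gamma_i=\gamma^*+1>\sup c_i$. Each element of $c_i$ below $\gamma^*$ lies in some $c_j$, which $p_j$ forces to be disjoint from $S$, and $p_i$ forces $f(\gamma^*)=0$, so $\gamma^*\notin S$. Thus (10) holds.

At the end, $c_\kappa$ end-extends $c$, and $p_\kappa$ forces $c_\kappa\in\dot{\mathbb Q}$. For each $i<\kappa$, $c_\kappa$ end-extends $c_{i+1}$, which is forced into the open set $\dot D_i$. So $p_\kappa\Vdash c_\kappa\in\bigcap_{i<\kappa}\dot D_i$. By genericity of $f$ this proves distributivity in $W$.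

**Step 4: $\mathbb Q$ destroys $S$.** By Step 3, $\mathbb Q$ preserves $\kappa^+$. Let $C$ be the union of a generic filter for $\mathbb Q$ over $W$. It is unbounded in $\kappa^+$: a large successor ordinal can be added on top of any condition. It is closed: if $\delta<\kappa^+$ is a limit of points of $C$, take $c$ in the filter with $\max c\ge\delta$; any two members of the filter are comparable under end-extension, so $C\cap(\delta+1)=c\cap(\delta+1)$, and $\delta\in c$ because $c$ is closed. It is disjoint from $S$, since every condition is. So $S$ is not stationary after forcing with $\mathbb Q$.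

**Step 5: conclude.** In $W$, $S\subseteq\kappa^+\cap\mathrm{cof}(\omega)$ is stationary and $\mathbb Q$ is $\le\!\kappa$-distributive of size $\kappa^+$ but destroys the stationarity of $S$. By Theorem 7.1, applied in $W$, $\mathbb Q$ is not a projection of $\mathbb P_{\mathcal U}$ for any normal $\mathcal U$ over $P_\kappa(\kappa^+)$. On the other hand, by Theorem 4.1, in the same model every $<\!\kappa$-closed forcing with a dense subset of size $\le\kappa^+$ is a projection of every such $\mathbb P_{\mathcal U}$. $\blacksquare$
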